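# Unbounded $d$-invariants along a cyclic subgroup of the Torelli group

## 1. A guess about abelian subgroups, and its first tests

Let $Y$ be a closed oriented integral homology $3$-sphere (from now on just "homology sphere"), and let $S\subset Y$ be the image of a smooth embedding $f:\Sigma_g\hookrightarrow Y$ of the closed oriented surface of genus $g$. For $\phi\in\mathrm{Mod}_g$ let $Y_\phi=Y_{S,\phi}$ be the manifold obtained by cutting $Y$ along $S$ and regluing by $f\circ\phi$. The Torelli group $\mathcal I_g\subset \mathrm{Mod}_g$ consists of the classes that act trivially on $H_1(\Sigma_g;\mathbb Z)$. We write $\mathcal I(S)$ when the surface is $S$. For $\phi\in\mathcal I_g$ the manifold $Y_\phi$ is again a homology sphere: by Mayer–Vietoris, $H_1$ depends on the regluing only through the action of $\phi$ on $H_1(S)$. So it has a Heegaard Floer correction term $d(Y_\phi)\in2\mathbb Z$.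

How does $d(Y_\phi)$ vary with $\phi$? An abelian subgroup is a thin part of $\mathcal I_g$, and the answer one first guesses is this.

> **Guess (a conjecture in Santana Afton, Miriam Kuzbary, Tye Lidman, "Heegaard Floer homology and the word metric on the Torelli group", arXiv:2501.11244 (2025)).** Let $S$ be a genus $g$ surface in a homology sphere $Y$ and let $H$ be an abelian subgroup of Torelli. Then $\{d(Y_\phi)\mid\phi\in H\}$ is bounded.

Throughout, $H_*$ has $\mathbb Z$ coefficients and $T_c$ is the Dehn twist about $c$. We use three remarks on regluing. If $\phi$ is supported in a subsurface $F\subset S$, it suffices to cut along $F$ and reglue by $\phi|_F$, which is the identity near $\partial F$. Regluing by a product is the same as regluing successively along parallel copies of $S$. Regluing by $T_c^{\pm1}$ is surgery on $c$ with framing $\mp1$ relative to the framing given by $S$ (the exact sign will never matter).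

Two kinds of Torelli elements are basic. A **separating twist** is $T_c$ with $c\subset S$ separating; it lies in $\mathcal I(S)$ because $T_c^{\pm 1}(z)=z\pm([c]\cdot z)[c]$ on homology and $[c]=0$. A **bounding pair map**, or BP map, is $T_cT_{c'}^{-1}$ with $c,c'$ disjoint, homologous and nonseparating; the two transvections cancel. For example, gluing two genus $1$ surfaces with two boundary circles each gives a genus $3$ surface, and the two gluing circles are a bounding pair.

Let us test the guess.

*Genus at most $1$.* Here $\mathcal I_g=1$, and the guess is true for a trivial reason.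

*Powers of one unknotted twist.* Let $S\subset S^3$ be the standard genus $2$ surface and $c$ the waist curve, which bounds a disc on the inside. Then $c$ is an unknot. It bounds a subsurface $F\subset S$, and pushing $c$ into $F$ gives a curve $c^+$ that bounds a subsurface of $F$ disjoint from $c$; so $\mathrm{lk}(c,c^+)=0$ and the $S$-framing is the Seifert framing. Hence $S^3_{T_c^n}$ is $\mp1/n$-surgery on an unknot. The exterior of the unknot is a solid torus with meridian $\lambda$, and $\mu\mp n\lambda$ meets $\lambda$ once, so the result is $S^3$ for all $n$. The set of values is $\{0\}$.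

*Powers of twists and BP maps.* The following is known and may be used.

> **Known bound.** Let $A=\{\phi_1,\dots,\phi_k\}$ be a finite collection of separating twists and BP maps on $S$, and let $A'$ be the set of elements of the form $\phi_{i_1}^{n_1}\cdots\phi_{i_q}^{n_q}$ with $q$ fixed. Then $\{d(Y_a)\mid a\in A'\}$ is bounded.

With $q=1$ this covers the powers of a single generator. If $H$ is abelian and generated by finitely many separating twists and BP maps $\phi_1,\dots,\phi_k$, every element of $H$ is $\phi_1^{n_1}\cdots\phi_k^{n_k}$, so $q=k$ works, and the guess holds for $H$.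

So a natural approach to the guess is to write the generators of $H$ in terms of twists and BP maps and apply the known bound. It stops working at the following point. Take $H=\langle\phi\rangle$ with $\phi=T_cT_{c'}$ and $c,c'$ intersecting separating curves. The group $H$ is cyclic, but the evident word for $\phi^n$ is $T_cT_{c'}T_cT_{c'}\cdots$ with $2n$ syllables, and no fixed $q$ serves for all $n$. If $c$ and $c'$ were disjoint we could sort the word into $T_c^nT_{c'}^n$, with $q=2$. So the first place to look for trouble is the group generated by a product of two twists about intersecting separating curves, and there the guess fails.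

## 2. Two statements

**Theorem 1.** There are a genus $2$ surface $S\subset S^3$ and $\phi\in\mathcal I_2$, a product of two separating Dehn twists of the same sign, with
$$d(S^3_{S,\phi^n})=-2\lceil n/2\rceil\quad(n\ge0),\qquad d(S^3_{S,\phi^n})=0\quad(n\le0).$$
So for $H=\langle\phi\rangle\cong\mathbb Z$ we get $\{d(Y_\psi):\psi\in H\}=\{0,-2,-4,\dots\}$. Moreover, for every $g\ge2$ and every homology sphere $Y$ there are a genus $g$ surface $S\subset Y$ and $\phi\in\mathcal I_g$ with $d(Y_{S,\phi^n})=d(Y)-2\lceil n/2\rceil$ for all $n\ge0$.

Thus the conjecture is false. The words $(T_c^{\epsilon}T_{c'}^{\epsilon})^n$ also show that "$q$ fixed" cannot be dropped in the known bound, even for two separating twists.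

**Theorem 2.** Let $S$ be any closed embedded surface of genus $g\ge2$ in any homology sphere $Y$. Then there is $\phi\in\mathcal I(S)$ with $d(Y_{S,\phi^n})=-n+O(1)$ for $n\ge0$ and $d(Y_{S,\phi^n})=O(1)$ for $n\le0$. Hence for a pair $(Y,S)$, boundedness holds for all abelian $H\le\mathcal I(S)$ if and only if $g\le1$. Linear growth is optimal: there is $C(g)$ with $|d(Y_{S,\psi})-d(Y)|\le C(g)\,\|\psi\|$ for all $\psi\in\mathcal I(S)$, where $\|\cdot\|$ is word length with respect to all separating twists and BP maps.

Theorem 1 is proved in Sections 3–7, Theorem 2 in Sections 8–11. Theorem 1 does not use the later sections.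

About $d$ itself we need only a few properties: $d(S^3)=0$, $d(-M)=-d(M)$, $d$ is additive under connected sum, and a few cited facts. The first one is the engine of Theorem 1. Our convention is that the right-handed trefoil has signature $-2$.

**Fact 1** (Ozsváth–Szabó, *Heegaard Floer homology and alternating knots*, Geom. Topol. 7 (2003), Cor. 1.5). For an alternating knot $K\subset S^3$,
$$d(S^3_{+1}(K))=2\min\bigl(0,-\lceil-\sigma(K)/4\rceil\bigr).$$

For example, the right-handed trefoil gives $2\min(0,-\lceil1/2\rceil)=-2$, and the left-handed one gives $2\min(0,-\lceil -1/2\rceil)=0$.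

Fact 1 tells us what to aim for: a surface $S$ and a Torelli element $\phi$ such that $Y_{S,\phi^n}=S^3_{+1}(K_n)$ with $K_n$ alternating and $\sigma(K_n)\to-\infty$.

## 3. A pure braid that is alternating and acts by separating twists

Let $S^3=B_-\cup_PB_+$ with $P$ a horizontal $2$-sphere ($B_+$ on top), and let $p_1,\dots,p_4\in P$ lie on a line. Let $K_0$ be the planar unknot crossing $P$ at the $p_i$, with arcs in $B_+$ ("top caps") joining $p_1p_2$ and $p_3p_4$, and arcs in $B_-$ ("bottom caps") joining $p_2p_3$ and $p_1p_4$. Inserting a pure $4$-braid at level $P$ produces a new knot. If we keep strand $4$ straight, the braid is a pure $3$-braid.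

Let $\sigma_i$ be the crossing of adjacent positions $i,i+1$ that is positive when both strands are oriented downwards. Read words from top to bottom.

**The surface.** Let $N\subset\operatorname{int}N'$ be concentric tubular neighborhoods of $K_0$ meeting $P$ in discs around the $p_i$, with $D_i\ni p_i$ the discs of $N'\cap P$. Put
$$E=S^3\setminus\operatorname{int}N,\qquad U=B_+\setminus\operatorname{int}N',\qquad S=\partial U,\qquad R=P\setminus\textstyle\bigcup\operatorname{int}D_i ,$$
with the corners of $S$ smoothed. Here $R$ is a four-holed sphere with boundary curves $m_1,\dots,m_4$, and $S$ is $R$ together with two tubes, one joining $m_1$ to $m_2$ and one joining $m_3$ to $m_4$. So $S$ has genus $2$, and it lies in $\operatorname{int}E$: it misses the knot.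

**Which braids act in the Torelli group?** A pure braid moves the $p_i$ around in $P$, and this will be realized by a mapping class of $R$. Let $c\subset R$ be the round curve enclosing $m_1,m_2$ and $x\subset R$ the one enclosing $m_2,m_3$. The braid $\sigma_1^{\pm2}$ corresponds to a twist about $c$. The curve $c$ separates $\{m_1,m_2\}$ from $\{m_3,m_4\}$ in $R$, and the tubes respect this partition, so $c$ separates $S$. The braid $\sigma_2^{\pm2}$ corresponds to a twist about $x$. But $[x]=\pm[m_2]\pm[m_3]$ in $H_1(S)$, and $[m_2],[m_3]$ are independent there since $S\setminus(m_2\cup m_3)$ is connected. So $[x]\ne0$ and $T_x\notin\mathcal I(S)$.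

There is a tension here. To get alternating diagrams one wants words in which $\sigma_2$ appears only with positive and $\sigma_1$ only with negative exponents, such as powers of $\sigma_2^2\sigma_1^{-2}$; but the twists about $x$ then do not cancel in an evident way, and the first try $\sigma_2^2\sigma_1^{-2}$ corresponds to a product of $T_x^{\pm1}$ and a separating twist, so it is not in $\mathcal I(S)$. To stay in $\mathcal I(S)$ in the evident way one uses conjugates such as $\sigma_2^2\sigma_1^{-2}\sigma_2^{-2}$, which correspond to twists about images of $c$; but these words mix $\sigma_2$ and $\sigma_2^{-1}$. Moreover a single such conjugate does not help; at the end of Section 6 we compute that its positive powers give $d=0$.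

What resolves the tension is that the full twist on three strands acts trivially on $(P,\{p_i\})$: it is a twist about a curve which, on the sphere, bounds a disc containing only $p_4$. This permits us to rewrite a product of two separating twists as an alternating word.

**The braid $\beta$.** Put
$$\beta=(\sigma_2^2\sigma_1^{-1})^2 .$$
Its underlying permutation is the square of a transposition, so $\beta$ is pure. Let $\Delta^2=(\sigma_1\sigma_2)^3$, which is central in $B_3$. From $\sigma_2\sigma_1\sigma_2=\sigma_1\sigma_2\sigma_1$ we get
$$(\sigma_1\sigma_2^2)^2=\sigma_1\sigma_2(\sigma_2\sigma_1\sigma_2)\sigma_2=\sigma_1\sigma_2(\sigma_1\sigma_2\sigma_1)\sigma_2=(\sigma_1\sigma_2)^3=\Delta^2 .$$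
Hence $\sigma_1\sigma_2^2=\Delta^2(\sigma_1\sigma_2^2)^{-1}=\Delta^2\sigma_2^{-2}\sigma_1^{-1}$. Multiplying by $\sigma_1^{-2}$ on the left gives $\sigma_1^{-1}\sigma_2^2=\Delta^2\sigma_1^{-2}\sigma_2^{-2}\sigma_1^{-1}$, so
$$\beta=\sigma_2^2(\sigma_1^{-1}\sigma_2^2)\sigma_1^{-1}=\Delta^2\,\bigl(\sigma_2^2\sigma_1^{-2}\sigma_2^{-2}\bigr)\,\sigma_1^{-2}.\tag{1}$$
The left side is a word of alternating type. The right side is a central full twist times two conjugates of $\sigma_1^{-2}$.

Let $K_n$, $n\in\mathbb Z$, be obtained from $K_0$ by inserting $\beta^n$ at level $P$. Since $\beta$ is pure, $K_n$ is a knot.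

## 4. The mapping class $\phi$ and the manifold containing $S$

**Step 1: the braid becomes a mapping class.** Given a pure braid on strands $1,2,3$, isotopy extension provides an isotopy $F_t$ of $P$ with $F_0=\mathrm{id}$ whose traces $F_t(p_i)$ form the braid. Sending the braid to the class of $F_1$ in the pure mapping class group $\mathrm{PMod}(P,\{p_i\})$ is a homomorphism or antihomomorphism. Under it:

* $\sigma_1^{-2}$ maps to $T_c^{\epsilon}$ for some $\epsilon=\pm1$;
* $\sigma_2^2$ maps to $T_x^{\pm1}$;
* $\Delta^2$ maps to a twist about a curve bounding a disc that contains only $p_4$, so to $1$.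

Since $hT_ch^{-1}=T_{h(c)}$, equation (1) says that $\beta$ maps to the product, in some order, of $T_c^{\epsilon}$ and $T_{c'}^{\epsilon}$, where $c'=T_x^{\pm1}(c)\subset R$ for a suitable sign.

**Step 2: the element of $\mathcal I_2$.** Let $\phi\in\mathrm{Mod}(S)$ be the same product of twists about the curves $c,c'\subset R\subset S$. We saw that $c$ separates $\{m_1,m_2\}$ from $\{m_3,m_4\}$ in $R$. So does $c'$, being the image of $c$ under a diffeomorphism of $R$ that fixes $\partial R$. In $S$, each of $c,c'$ cuts off a pair of pants with a tube attached along $m_1,m_2$, that is, a one-holed torus. Thus $\phi$ is a product of two separating twists of the same sign, and $\phi\in\mathcal I_2$.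

**Step 3: the ambient manifold.** Let $\mu,\lambda$ be the meridian and Seifert longitude of $K_0$ on $\partial N$. Put
$$Y:=S^3_{+1}(K_0)=E\cup(\text{solid torus with meridian }\mu+\lambda)\cong S^3 ,$$
which is $S^3$ because $K_0$ is an unknot. Since $S\subset\operatorname{int}E$, we have a genus $2$ surface $S\subset Y\cong S^3$. This is the surface of Theorem 1.

## 5. Regluing by $\phi^n$ is $+1$-surgery on $K_n$

**Proposition 3.** After possibly replacing $\phi$ by $\phi^{-1}$, $Y_{S,\phi^n}\cong S^3_{+1}(K_n)$ for all $n\in\mathbb Z$.

(The inverse is again a product of two separating twists of the same sign, so the replacement is harmless.) Let $\Phi:P\to P$ be $\phi|_R$ extended by the identity over the discs $D_i$.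

**Step 1: replace cutting along $S$ by cutting along $P$.** The exterior $E$ is assembled from three pieces: $U$, $(N'\setminus\operatorname{int}N)\cap B_+$, and $B_-\cap E$. The first meets the second along the two tubes, the first meets the third along $R$, and the second meets the third along the annuli $D_i\setminus\operatorname{int}N$. Cutting $E$ along $S$ and regluing by $\phi^n$ means gluing by $\phi^n$ along $R$ and by the identity along the tubes and the annuli, since $\phi$ is supported in $R$. Cutting $E$ along $P\cap E$ and regluing by $\Phi^n$ means the same, since $\Phi$ is the identity on the $D_i$. So both operations give the same manifold $E_n$. It is the exterior of the knot formed by $K_0\cap B_\pm$ in the glued-up sphere $B_+\cup_{\Phi^n}B_-$. The torus $\partial N$ is unchanged, and $\mu$ is still a meridian.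

**Step 2: this knot is $K_n$.** Take an isotopy $F_t$ of $P$ with $F_0=\mathrm{id}$ and traces forming $\beta$. By Step 1 of Section 4, $F_1$ and $\Phi$ have the same class in $\mathrm{PMod}(P,\{p_i\})$, so after appending an isotopy that fixes each $p_i$ we may assume $F_1=\Phi$. For $n>0$ concatenate $F_t,\ F_t\circ\Phi,\ F_t\circ\Phi^2,\dots$. Since $\Phi(p_i)=p_i$, each stage traces out $\beta$ again, and we get an isotopy $F^{(n)}_t$ from $\mathrm{id}$ to $\Phi^n$ whose trace is $\beta^n$. For $n<0$ use $F_{1-t}\circ\Phi^{-1}$, which runs from $\mathrm{id}$ to $\Phi^{-1}$ and traces $\beta^{-1}$, in the same way.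

Now put $K_n$ in $S^3=B_+\cup (P\times[0,1])\cup B_-$, with $t=0$ at the top and the braid $\beta^n$ in $P\times[0,1]$. Let $Q_n$ be $B_+\cup(P\times[0,1])\cup B_-$ glued by the identity at $t=0$ and by $(y,1)\sim\Phi^n(y)\in\partial B_-$ at $t=1$, containing the knot made of $K_0\cap B_\pm$ and straight strands. Map $Q_n\to S^3$ by the identity on $B_\pm$ and by $(y,t)\mapsto(F^{(n)}_t(y),t)$ in the middle. At $t=0$ this is compatible with the gluings because $F_0^{(n)}=\mathrm{id}$; at $t=1$ it is compatible because $(y,1)\mapsto(\Phi^n(y),1)$ and the latter point is glued to $\Phi^n(y)\in\partial B_-$. It carries the straight strands to $\beta^n$. So $(S^3,K_n)$ is orientation-preservingly diffeomorphic to the pair obtained by regluing $(B_\pm,K_0\cap B_\pm)$ along $P$ by $\Phi^n$ in one direction. If the convention for $Y_{S,\phi}$ glues in the other direction, replace $\phi$ by $\phi^{-1}$, once for all $n$. Then $E_n$ is the exterior of $K_n$, with meridian $\mu$.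

**Step 3: the longitude does not change.** The filling of $E_n$ that gives $Y_{S,\phi^n}$ is along $\mu+\lambda$, with the old $\lambda$. We must see that $\lambda$ is the Seifert longitude of $K_n$; this is where the Torelli condition enters. Write $E=U\cup_SE''$ with $\partial E\subset E''$. Since $S$ is connected, Mayer–Vietoris gives
$$H_1(E_n)=\operatorname{coker}\bigl(H_1(S)\to H_1(U)\oplus H_1(E'')\bigr),$$
and regluing by $\phi^n$ changes the map only by inserting $\phi^n_*=\mathrm{id}$ in one coordinate. So the map is the same for all $n$. For $n=0$ the class $(0,[\lambda])$ lies in its image, as $\lambda$ is null-homologous in $E$. Hence it does so for every $n$, and $\lambda$ is null-homologous in $E_n$. The orientation of $\partial N$ and the curves $\mu,\lambda$ are unchanged, so $\mu+\lambda$ is the slope $+1$ for $K_n$. Therefore $Y_{S,\phi^n}\cong S^3_{+1}(K_n)$. $\square$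

## 6. The signature of $K_n$

Let $D_n$ be the evident diagram of $K_n$. Call crossings at positions $(2,3)$ *$x$-crossings* and those at $(1,2)$ *$y$-crossings*. For $n\ne0$ there are $4|n|$ and $2|n|$ of them.

**Step 1: $D_n$ is alternating.** Let $n>0$; the word is $(\sigma_2^2\sigma_1^{-1})^{2n}$. At a letter $\sigma_2$ let $\tau\in\{\text{over},\text{under}\}$ be the type of the strand moving $2\to3$ (read downwards), and $\bar\tau$ the opposite type; so $3\to2$ has type $\bar\tau$. At $\sigma_1^{-1}$ the roles are reversed: $1\to2$ has type $\bar\tau$ and $2\to1$ has type $\tau$. Reading this off by position, a strand *leaves* positions $1,2,3$ with types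
$$\bar\tau,\ \tau,\ \bar\tau$$
(for position $2$ both options, $2\to3$ and $2\to1$, have type $\tau$), and *arrives* at positions $1,2,3$ with types
$$\tau,\ \bar\tau,\ \tau .$$
So between two consecutive crossings on a strand the type changes. At the caps:

* top cap $(1,2)$ joins first-crossing types $\bar\tau$ and $\tau$;
* bottom cap $(2,3)$ joins last-crossing types $\bar\tau$ and $\tau$;
* top cap $(3,4)$, strand $4$ and bottom cap $(1,4)$ together join the first crossing from position $3$, of type $\bar\tau$, to the last arrival at position $1$, of type $\tau$.

Hence $D_n$ is alternating. For $n<0$ the word is $(\sigma_1\sigma_2^{-2})^{2|n|}$, and the same argument applies with $\tau,\bar\tau$ interchanged. As a knot diagram, $D_n$ is connected.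

**Step 2: count positive crossings.** Follow $K_n$: strand $1$ down, cap $(1,4)$, strand $4$ up, cap $(3,4)$, strand $3$ down, cap $(2,3)$, strand $2$ up, cap $(1,2)$. So strands $1,3$ are parallel and strand $2$ is antiparallel to both. Each block $\sigma_2^{\pm2}$ returns its strands to their positions, so between blocks positions $1,2$ are always occupied by the strands that start at $p_1,p_2$, and position $3$ by the third strand. Therefore all $y$-crossings are between the antiparallel strands $1,2$. The $2|n|$ blocks of two $x$-crossings involve the third strand and, alternately, strand $2$ and strand $1$. So $2|n|$ of the $x$-crossings are between antiparallel and $2|n|$ between parallel strands. A letter $\sigma_i^{\pm1}$ has sign $\pm1$ between parallel strands and $\mp1$ between antiparallel ones. Let $n_+$ be the number of positive crossings.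

* For $n>0$: the $2n$ $y$-crossings come from $\sigma_1^{-1}$ between antiparallel strands, so they are positive. The $x$-crossings come from $\sigma_2$, so $2n$ are positive and $2n$ negative. Thus $n_+=4n$.
* For $n=-m<0$: the $y$-crossings come from $\sigma_1$ and are negative. The $x$-crossings come from $\sigma_2^{-1}$, so exactly the $2m$ antiparallel ones are positive. Thus $n_+=2m$.

**Step 3: count state circles.** The $A$-smoothing of a crossing is the oriented smoothing if the crossing is positive and the non-oriented one if it is negative; this does not depend on the orientations. To see what it does in our diagrams, orient both strands downwards: at a letter $\sigma_i$ it is vertical ($\asymp$ turned by a quarter, two strands running straight down), and at $\sigma_i^{-1}$ it is horizontal (a cup above a cap). Let $s_A$ be the number of circles after smoothing all crossings in this way.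

* For $n>0$: all $y$'s are horizontal and all $x$'s vertical. The circles are $C_0$, through top cap $(1,2)$ and the first $y$; the $2n-1$ circles $C_1,\dots,C_{2n-1}$ between consecutive $y$'s; and one circle $C_{2n}$ through the last $y$, both bottom caps, positions $3,4$ and top cap $(3,4)$. So $s_A=2n+1$.
* For $n=-m<0$: all $x$'s are horizontal and all $y$'s vertical. The circles are $C'_0$, through both top caps, positions $1,4$, bottom cap $(1,4)$ and the first $x$; the $4m-1$ circles $C'_1,\dots,C'_{4m-1}$ between consecutive $x$'s; and $C'_{4m}$, through the last $x$ and bottom cap $(2,3)$. So $s_A=4m+1$.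

**Step 4: the signature formula and kinks.**

**Fact 2** (P. Traczyk, *A combinatorial formula for the signature of alternating diagrams*, Fund. Math. 184 (2004)). For a reduced connected alternating diagram $D$ of $K$, $\ \sigma(K)=s_A(D)-n_+(D)-1$.

As an example, close up the $2$-braid $\sigma_1^3$ (right-handed trefoil): the vertical smoothing leaves $2$ circles, $n_+=3$, and $2-3-1=-2$. For $\sigma_1^{-3}$ the horizontal smoothing gives $3$ circles, $n_+=0$, and $3-0-1=2$.

The right side of Fact 2 does not change when a kink is removed. At a kink the oriented smoothing splits off a circle and the non-oriented one does not, so a positive kink contributes $1$ to each of $s_A,n_+$ and a negative kink contributes $0$ to each. Removing a kink from an alternating diagram leaves it alternating, since two consecutive passages of opposite type disappear. So the formula may be applied to an alternating knot diagram that becomes reduced after removing kinks.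

**Step 5: reducedness.** We use this criterion: *if at every crossing the all-$A$ state has two different circles meeting there, and the all-$B$ state (all opposite smoothings) too, then $D$ is reduced.* For suppose a crossing is nugatory, so some circle $\gamma$ in the projection sphere meets $D$ only there. One of the two smoothings of the crossing has both of its arcs crossing $\gamma$. In the corresponding state, $\gamma$ meets the state circles in exactly these two points. Each state circle meets $\gamma$ an even number of times, so both arcs lie on the same circle.

Let $n>0$, with word $(\sigma_2^2\sigma_1^{-1})^{2n}$. In the all-$A$ state the $j$-th $y$ joins $C_{j-1}$ to $C_j$. The $k$-th block of $x$'s lies just above the $k$-th $y$, so there position $2$ lies on $C_{k-1}$ with $k-1\le2n-1$, while position $3$ lies on $C_{2n}$. In the all-$B$ state the $x$'s are horizontal and the $y$'s vertical, and the circles are $C_0',\dots,C_{4n}'$, described as in Step 3. The $j$-th $x$ joins $C'_{j-1}$ to $C'_j$. At the $k$-th $y$, position $1$ lies on $C_0'$ and position $2$, below $2k$ of the $x$'s, on $C'_{2k}$ with $2k>0$. So $D_n$ is reduced.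

Let $n=-m<0$. The word is
$$(\sigma_1\sigma_2^{-2})^{2m}=\sigma_1\,(\sigma_2^{-2}\sigma_1)^{2m-1}\,\sigma_2^{-2}.$$
The first $\sigma_1$ is a kink at top cap $(1,2)$, and the final $\sigma_2^{-2}$ gives two successive kinks at bottom cap $(2,3)$. After removing them the word is $(\sigma_2^{-2}\sigma_1)^{2m-1}$, of the same shape as before with $2m-1\ge1$ blocks and with the two states exchanged. The argument just given applies verbatim, with $2m-1$ in place of $2n$ and $4m-2$ in place of $4n$, so this diagram is reduced.

**Step 6: the values.** Hence
$$\sigma(K_n)=(2n+1)-4n-1=-2n\ \ (n>0),\qquad\sigma(K_{-m})=(4m+1)-2m-1=2m\ \ (m>0).\tag{2}$$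

*A single twist, for comparison.* Insert instead the braid $\sigma_2^2\sigma_1^{-2n}\sigma_2^{-2}$, $n>0$, which corresponds to a power of one separating twist. The final $\sigma_2^{-2}$ is removed by two kinks at bottom cap $(2,3)$. The remaining word $\sigma_2^2\sigma_1^{-2n}$ gives an alternating diagram by Step 1. The two $x$'s are between strands $2,3$, antiparallel, so negative; the $2n$ $y$'s are positive; so $n_+=2n$. The circles in the all-$A$ state are again $2n+1$. The diagram is reduced: in the all-$A$ state the $x$'s join $C_0$ to $C_{2n}$, in the all-$B$ state (circles $C_0',C_1',C_2'$) the $y$'s join $C_0'$ to $C_2'$, and the remaining crossings join consecutive circles. So the signature is $0$ and, by Fact 1, $d$ of $+1$-surgery is $0$ for all $n>0$. In accordance with the known bound, nothing grows here.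

## 7. The values of $d$, higher genus, other homology spheres

Combine Proposition 3, (2) and Fact 1. For $n>0$ we have $-\sigma(K_n)/4=n/2$, so
$$d(Y_{S,\phi^n})=2\min(0,-\lceil n/2\rceil)=-2\lceil n/2\rceil .$$
For $n=-m<0$ we have $-\lceil-m/2\rceil=\lfloor m/2\rfloor\ge0$, so $d(Y_{S,\phi^n})=0$. For $n=0$ the manifold is $S^3$ and $d=0$. For $n=1,2,3,4$ the values are $-2,-2,-4,-4$. These values are unbounded, so $\phi$ has infinite order and $H=\langle\phi\rangle\cong\mathbb Z$ has value set $\{0,-2,-4,\dots\}$. This proves the first part of Theorem 1.

**Higher genus.** Choose a disc in one of the tubes of $S$, hence disjoint from the support $R$ of $\phi$. In a small ball around it, connect-sum $S$ with an unknotted surface of genus $g-2$. The curves $c,c'$ remain separating, since the extra genus is attached on one side of each. So $\phi$ extends by the identity to an element of $\mathcal I_g$. The reglued manifolds are unchanged, because regluing takes place only along $R$.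

**Other $Y$.** Take the connected sum with $Y$ in a ball away from the surface. This gives $S\subset Y\#S^3=Y$ with $Y_{S,\phi^n}=Y\#S^3_{S,\phi^n}$, and additivity gives $d(Y_{S,\phi^n})=d(Y)-2\lceil n/2\rceil$ for $n\ge0$. This completes the proof of Theorem 1. $\blacksquare$

## 8. From one surface to all surfaces: three cited facts

In Theorem 1 we chose the surface. Now $(Y,S)$ is given. The plan is to show that regluing along a fixed Torelli element of *another* surface, disjoint from $S$, changes $d$ by a bounded amount (Section 9), and that such regluings turn the two sides of $S$ into handlebodies (Section 10). Then $(Y,S)$ and the example of Theorem 1 can be compared (Section 11).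

**Fact 3** (Ozsváth–Szabó, *Absolutely graded Floer homologies…*, Adv. Math. 173 (2003), Thm 9.6). If $(X,\mathfrak s)$ is a negative definite cobordism from $M$ to $M'$, both homology spheres, then $c_1(\mathfrak s)^2+b_2(X)\le4d(M')-4d(M)$.

**Fact 4** (S. Behrens, M. Golla, *Heegaard Floer correction terms, with a twist*, Quantum Topol. 9 (2018)). Every closed oriented $3$-manifold $Q$ with torsion spin$^c$ structure $\mathfrak t$ has a twisted correction term $\underline d(Q,\mathfrak t)\in\mathbb Q$. It equals $d$ for rational homology spheres and is additive under connected sum. If $(X,\mathfrak s)$ is negative semidefinite with $\partial(X,\mathfrak s)=(Q,\mathfrak t)$, then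
$$c_1(\mathfrak s)^2+b_2^-(X)\le4\underline d(Q,\mathfrak t)+2b_1(Q).$$

For instance, $X=S^1\times B^3$ has $b_2=0$ and boundary $S^1\times S^2$, and Fact 4 says $0\le4\underline d(S^1\times S^2,\mathfrak t)+2$, that is, $\underline d\ge-\tfrac12$ for the $\mathfrak t$ with $c_1=0$.

**Fact 5** (Powell, Proc. AMS 68 (1978); Birman; Johnson). The Torelli group of a closed surface is generated by separating twists and BP maps.

## 9. One generator changes $d$ by a bounded amount

**Lemma A.** For each $h$ there is $C(h)$ such that for every homology sphere $M$, every closed genus $h$ surface $G\subset M$ and every $\tau\in\mathcal I(G)$ which is a separating twist$^{\pm1}$ or a BP map, $|d(M_{G,\tau})-d(M)|\le C(h)$.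

*Proof.* Put $M'=M_{G,\tau}$. Since $M$ is obtained from $M'$ by regluing by $\tau^{-1}$, which is of the same type, it suffices to show $d(M')\ge d(M)-C(h)$.

**Step 1: describe $M'$ as a surgery and find a surface in the trace.**

*Separating twist about $c=\partial F$, with $F\subset G$ of genus $k\le h$.* As in Section 1 the $G$-framing of $c$ is the Seifert framing, so $M'=M_{\pm1}(c)$. If the framing is $-1$, the trace is a negative definite cobordism with form $(-1)$. Choose $\mathfrak s$ with $c_1(\mathfrak s)$ evaluating to $1$ on the generator; then $c_1(\mathfrak s)^2+b_2=-1+1=0$, and Fact 3 gives $d(M')\ge d(M)$. If the framing is $+1$, let $X$ be the trace. Then $F$ together with the core of the $2$-handle is a closed surface $\Sigma\subset X$ of genus $k$ generating $H_2(X)\cong\mathbb Z$, with $\Sigma\cdot\Sigma=e:=1$.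

*BP map about $c,c'$, with $\partial F=c-c'$ and $F\subset G$ of genus $k\le h$.* Push $c$ into $F$: the result is homologous to $c'$ in $F$ minus a collar of $c$, which is disjoint from $c$. So the $G$-framing of $c$ is $\ell=\mathrm{lk}(c,c')$, and likewise for $c'$. The two twists have opposite signs, so $M'$ is surgery on $c\cup c'$ with linking matrix
$$\begin{pmatrix}\ell\pm1&\ell\\ \ell&\ell\mp1\end{pmatrix},\qquad\det=(\ell^2-1)-\ell^2=-1 .$$
Let $X$ be the trace. Capping $F$ with the two cores gives a closed surface $\Sigma$ of genus $k$ in the class $[c]-[c']$, which is primitive, with $\Sigma\cdot\Sigma=(\ell\pm1)+(\ell\mp1)-2\ell=0=:e$.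

In the two remaining cases $X$ is a cobordism from $M$ to $M'$ built from $2$-handles, so $H_1(X)=0$, and its form is unimodular. The form is not negative definite, so Fact 3 does not apply. The idea is to cut out $\Sigma$ and show that what is left has zero intersection form.

**Step 2: the complement of $\Sigma$.** Let $\nu$ be a tubular neighborhood of $\Sigma$, let $B=\partial\nu$, the circle bundle of Euler number $e$ over $\Sigma_k$, and let $Z=X\setminus\operatorname{int}\nu$. Then $Z$ is connected and $\partial Z=-M\sqcup M'\sqcup-B$. Consider
$$H_3(X,Z)\to H_2(Z)\to H_2(X)\to H_2(X,Z)\to H_1(Z)\to H_1(X)=0 .$$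
Here $H_2(X,Z)\cong H_2(\nu,\partial\nu)\cong\mathbb Z$, and $H_2(X)\to\mathbb Z$ is $y\mapsto y\cdot\Sigma$. It is onto because the form is unimodular and $\Sigma$ is primitive. Hence $H_1(Z)=0$.

Next, $H_2(B)\to H_2(Z)$ is onto. Indeed, the image of $H_2(Z)$ in $H_2(X)$ is the kernel of $y\mapsto y\cdot\Sigma$. For $e=1$ this is $0$. For $e=0$, $H_2(X)$ has rank $2$, and the kernel has rank $1$ and contains the primitive class $[\Sigma]$, so it is $\mathbb Z[\Sigma]$; it is hit by a push-off of $\Sigma$ lying in $B=\Sigma\times S^1$. And the kernel of $H_2(Z)\to H_2(X)$ is the image of $H_3(X,Z)\cong H_3(\nu,\partial\nu)$, which maps to $H_2(Z)$ through $H_2(B)$. So in both cases every class of $H_2(Z)$ comes from $B$. Classes from the boundary intersect everything trivially, so the intersection form of $Z$ vanishes and $b_2^{\pm}(Z)=0$.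

**Step 3: a spin$^c$ structure with $c_1=0$.** Since $H_1(Z)=0$, $H^2(Z;\mathbb Z/2)=\mathrm{Hom}(H_2(Z),\mathbb Z/2)$. The bundle $TZ|_B=TB\oplus\underline{\mathbb R}$ is trivial because oriented $3$-manifolds are parallelizable, and $H_2(B)\to H_2(Z)$ is onto. So $w_2(Z)=0$, $Z$ is spin, and it carries a spin$^c$ structure with $c_1=0$. On $B$ this restricts to a structure $\mathfrak t_0$ with $c_1(\mathfrak t_0)=0$. Such a structure is unique: $H^2(B)\cong H_1(B)$ is torsion-free for $e\in\{0,1\}$ (it is $\mathbb Z^{2k+1}$ or $\mathbb Z^{2k}$), and changing a structure by $a\in H^2(B)$ changes $c_1$ by $2a$.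

**Step 4: apply Fact 4.** Remove neighborhoods of arcs in $Z$ joining its boundary components. The result $Z'$ has connected boundary $-M\#M'\#-B$. It still has zero intersection form, because $H_2(Z')\to H_2(Z)$ preserves intersection numbers, and it has $c_1=0$. Fact 4 and additivity give
$$0\le4\bigl(-d(M)+d(M')+\underline d(-B,\mathfrak t_0)\bigr)+2b_1(B),$$
that is, $d(M')\ge d(M)-\underline d(-B,\mathfrak t_0)-\tfrac12b_1(B)$. The correction depends only on $(k,e)$ with $k\le h$ and $e\in\{0,1\}$, which are finitely many pairs. $\square$

**The Lipschitz bound of Theorem 2.** Write $\psi\in\mathcal I(S)$ as a product of $\|\psi\|$ separating twists and BP maps (and inverses), and reglue one factor at a time along parallel copies of $S$. All intermediate manifolds are homology spheres. Lemma A, applied $\|\psi\|$ times, yields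
$$|d(Y_{S,\psi})-d(Y)|\le C(g)\,\|\psi\| .\tag{3}$$

**Remark.** The same proof treats $T_c^{\pm n}$ for separating $c=\partial F$ uniformly in $n$. Surgery with coefficient $1/n$ on $c$, for any integer $n$, is surgery on $c$ with framing $0$ and a meridian of $c$ with framing $-n$. The linking matrix $\begin{pmatrix}0&1\\1&-n\end{pmatrix}$ has determinant $-1$. Push the interior of $F$ into the interior of $M\times[0,1]$, away from the meridian, and cap it with the core of the handle on $c$: this is a primitive $\Sigma$ of genus $k$ and square $0$, and Steps 2–4 apply with $e=0$. So one syllable $T_c^n$ costs a bounded amount whatever $n$ is; the growth in Theorem 1 comes from the number of syllables.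

## 10. Turning one side of $S$ into a handlebody

A *geometric symplectic basis* of $S$ is a system of simple closed curves $l_1,\dots,l_g,m_1,\dots,m_g$ with $|l_i\cap m_j|=\delta_{ij}$, all other pairs being disjoint. A *Lagrangian summand* of $H_1(S)$ is a direct summand of rank $g$ on which the intersection form vanishes.

**Lemma B.** Let $A$ be compact, connected, oriented, with $\partial A=S$ connected of genus $g$, and with $H_1(S)\to H_1(A)$ onto and with kernel a Lagrangian summand $L$. Let $l_1,\dots,l_g\subset S$ be disjoint simple closed curves forming half of a geometric symplectic basis, with $[l_i]$ a basis of $L$. Then there are a closed surface $G\subset\operatorname{int}A$ and $\psi\in\mathcal I(G)$ such that $A_{G,\psi}$ is diffeomorphic rel $S$ to the handlebody with boundary $S$ and meridians $l_1,\dots,l_g$.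

As an example, let $A$ be the exterior of a knot in $S^3$, so $g=1$ and $L=\langle[\lambda]\rangle$ with $\lambda$ the Seifert longitude. The lemma says that a Torelli regluing inside the knot exterior turns it into the solid torus with meridian $\lambda$.

*Proof.*

**Step 1: a Heegaard splitting and its homology.** Take a handle decomposition of $A$ on the collar $S\times[0,1]$ of the boundary, with handles of index $1$, $2$ and one handle of index $3$, ordered by index. This gives $A=C\cup_GW$, where $C$ is $S\times[0,1]$ with $r$ one-handles attached to $S\times1$, $S=S\times0$, and $W$ is a handlebody of genus $g+r$. Isotope all feet of the one-handles into a disc $D\subset S\times 1$ disjoint from the $l_i$ (copied to $S\times1$). Let $a_i$ be the belt circle of handle $i$, and let $b_i$ be disjoint curves such that $b_i$ runs once over handle $i$ and otherwise stays in $D$. So $|a_i\cap b_j|=\delta_{ij}$; orient them so that $a_i\cdot b_i=1$. Then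
$$H_1(G)=H_1(S)\oplus\langle a_i\rangle\oplus\langle b_i\rangle,\qquad H_1(C)=H_1(S)\oplus\langle b_i\rangle,$$
with $H_1(S)$ orthogonal to all $a_i,b_i$, and $p:H_1(G)\to H_1(C)$ kills the $a_i$. Let $K=\ker(H_1(G)\to H_1(W))$, a Lagrangian summand of rank $g+r$.

Since $H_1(G)\to H_1(W)$ is onto, Mayer–Vietoris gives $H_1(A)=H_1(C)/p(K)$. The kernel of $H_1(S)\to H_1(A)$ is $L$, so $p(K)\cap H_1(S)=L$. The map is onto, so $p(K)+H_1(S)=H_1(C)$, which means that $p(K)$ projects onto $\langle b_i\rangle$. Hence
$$p(K)=L\oplus\langle b_i+s_i\rangle\quad\text{for some }s_i\in H_1(S).$$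
This has rank $g+r=\operatorname{rank}K$, so $p|_K$ is injective.

**Step 2: normalize $K$ to $L\oplus\langle b_i\rangle$.** If $F$ is a diffeomorphism of the model $C$ that is the identity on $S\times0$, we may compose the embedding $C\hookrightarrow A$ with $F^{-1}$. This changes neither $A$ nor the identification of $\partial A$ with $S$, and it replaces $K$ by $F_*K$. We use such reparametrizations.

*Removing the $s_i$.* Drag one foot of handle $i$ around a loop in $S\times1$ that avoids the other feet and represents $\mp s_i$. This gives a diffeomorphism of $C$ rel $S\times0$. It fixes $H_1(S)$. The feet of a handle $j\ne i$ stay put during the drag, so the arc of $b_j$ in $S\times[0,1]$ changes only by a homotopy rel endpoints there, and the class of $b_j$ in $H_1(C)$ is fixed. The class of $b_i$ changes by the loop, so with the right sign $b_i\mapsto b_i-s_i$. Doing this for all $i$, we may assume $p(K)=L\oplus\langle b_i\rangle$. Since $p|_K$ is injective and $\ker p=\langle a_i\rangle$,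
$$K=\{v+q(v):v\in L\oplus\langle b_i\rangle\},\qquad q:L\oplus\langle b_i\rangle\to\langle a_i\rangle .$$

*Using that $K$ is isotropic.* For $v\in L$,
$$0=(v+q(v))\cdot(b_j+q(b_j))=q(v)\cdot b_j\quad\text{for all }j,$$
so $q(v)=0$, i.e. $q|_L=0$. Write $q(b_i)=\sum_jq_{ij}a_j$. Then
$$0=(b_i+q(b_i))\cdot(b_j+q(b_j))=q(b_i)\cdot b_j+b_i\cdot q(b_j)=q_{ij}-q_{ji},$$
so $(q_{ij})$ is symmetric.

*Removing $q$.* Twists along properly embedded discs in $C$ restrict to Dehn twists on $G$ and can be supported away from $S\times0$. Use the cocore discs, with boundary $a_i$, and band sums of two of them, with boundary in the class $a_i\pm a_j$. A twist about a curve of class $a$ acts by $z\mapsto z\pm(a\cdot z)a$. It fixes $H_1(S)$ and all $a_j$, and for $a=a_i$ it changes $(q_{ij})$ by $\pm E_{ii}$; for $a=a_i\pm a_j$ it changes $(q_{ij})$ by plus or minus $E_{ii}+E_{jj}\pm(E_{ij}+E_{ji})$. These matrices generate all symmetric integer matrices. So we may assume $K=L\oplus\langle b_i\rangle$.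

**Step 3: a model handlebody with the same kernel.** Let $W_0$ be the handlebody with boundary $G$ and meridians $l_1,\dots,l_g,b_1,\dots,b_r$, where the $l_i$ lie in $(S\times 1)\setminus D\subset G$. Its kernel $\ker(H_1(G)\to H_1(W_0))$ is $L\oplus\langle b_i\rangle=K$. In $C\cup_GW_0$ the $2$-handles along the $b_i$ cancel the one-handles, inside $D$ and the handles. What remains is $S\times[0,1]$ with $2$-handles along $l_i\times1$ and a ball. So $C\cup_GW_0$ is, rel $S$, the handlebody with meridians $l_1,\dots,l_g$.

**Step 4: a diffeomorphism $W\to W_0$ that is Torelli on $G$.** Choose an orientation-preserving diffeomorphism $u:W\to W_0$. Its restriction to $G$ preserves $K$, so it induces an automorphism of $H_1(G)/K=H_1(W_0)=\mathbb Z^{g+r}$. Every automorphism of $H_1(W_0)$ is induced by an orientation-preserving diffeomorphism of $W_0$. Indeed, $GL_{g+r}(\mathbb Z)$ is generated by elementary matrices, which are realized by handle slides, and by a single sign change. The sign change is realized by the map $(z,w)\mapsto(\bar z,\bar w)$ of one solid torus summand, which preserves orientation and can be isotoped to be the identity on a boundary disc.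 After composing $u$ with such a diffeomorphism we may assume that $u_*$ is trivial on $H_1(G)/K$.

Then $u_*$ is trivial on $K$: for $v\in K$ and $w\in H_1(G)$ we have $u_*w=w+\kappa$ with $\kappa\in K$, so $v\cdot w=u_*v\cdot u_*w=u_*v\cdot w$ for all $w$, and $u_*v=v$. Let $e_i$ be the basis of $K$ given by the meridians of $W_0$, and let $f_i$ span a complementary Lagrangian with $e_i\cdot f_j=\delta_{ij}$. Then $u_*f_i=f_i+\sum_js_{ij}e_j$, and $0=u_*f_i\cdot u_*f_j=s_{ij}-s_{ji}$. So $(s_{ij})$ is symmetric. Twists along the meridian discs of $W_0$ and along band sums of two of them change $(s_{ij})$ by the same generators of the symmetric matrices as in Step 2, so we may compose $u$ with disc twists and get $s=0$. Now $u|_G\in\mathcal I(G)$.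

**Step 5: conclusion.** Transporting $W_0$ to $W$ by $u^{-1}$, the manifold $C\cup_GW_0$ becomes $C$ and $W$ glued by $(u|_G)^{-1}$. This is $A$ reglued along $G$ by an element $\psi$ of $\mathcal I(G)$. By Step 3 it is the required handlebody, rel $S$. $\square$

## 11. Comparing two surfaces of the same genus

**Proposition C.** Let $S\subset Y$ and $S^0\subset Y^0$ be genus $g$ surfaces in homology spheres. There is a diffeomorphism $k:S^0\to S$ such that
$$\sup_{\psi\in\mathcal I(S^0)}\bigl|d(Y_{S,k\psi k^{-1}})-d(Y^0_{S^0,\psi})\bigr|<\infty .$$

*Proof.*

**Step 1: the two sides of $S$.** Since $Y$ is a homology sphere, $S$ separates: $Y=A\cup_SB$. Choose the names so that $Y_{S,\psi}$ arises by gluing $s\in\partial A$ to $\psi(s)\in\partial B$, and orient $S$ as $\partial A$. Do the same for $Y^0=A^0\cup B^0$. Mayer–Vietoris gives $H_1(S)\cong H_1(A)\oplus H_1(B)$. In particular both maps $H_1(S)\to H_1(A)$ and $H_1(S)\to H_1(B)$ are onto, and with $L_A,L_B$ their kernels, $L_A$ corresponds to $0\oplus H_1(B)$ and $L_B$ to $H_1(A)\oplus0$. Thus $H_1(S)=L_A\oplus L_B$. Curves bounding on one side have zero intersection number, so both summands are isotropic.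 An isotropic subgroup has rank at most $g$, so both have rank $g$ and are Lagrangian, and the unimodular form makes them dual to each other.

**Step 2: the diffeomorphism $k$.** Choose a basis of $L_A$ and the dual basis of $L_B$; together they form a symplectic basis. Since $\mathrm{Mod}_g\to Sp(2g,\mathbb Z)$ is onto, it is realized by a geometric symplectic basis $l_i,m_i$ of $S$ with $[l_i]$, $[m_i]$ bases of $L_A$, $L_B$. Choose $l_i^0,m_i^0$ on $S^0$ in the same way. Let $k:S^0\to S$ be an orientation-preserving diffeomorphism with $k(l_i^0)=l_i$ and $k(m_i^0)=m_i$.

**Step 3: make both sides handlebodies.** Apply Lemma B to $A$ with the $l_i$ and to $B$ with the $m_i$. This gives $G_A\subset\operatorname{int}A$ with $\psi_A\in\mathcal I(G_A)$ and $G_B\subset\operatorname{int}B$ with $\psi_B\in\mathcal I(G_B)$. These regluings are disjoint from $S$. Performing both on $Y_{S,k\psi k^{-1}}$ gives $V_l\cup_{k\psi k^{-1}}V_m$, where $V_l,V_m$ are the handlebodies with meridians $l_i$ and $m_i$. By Fact 5, $\psi_A$ and $\psi_B$ are products of finitely many separating twists and BP maps, and these words are chosen once, independently of $\psi$. Performing them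 one factor at a time, all intermediate manifolds are homology spheres. So by Lemma A,
$$\bigl|d(Y_{S,k\psi k^{-1}})-d(V_l\cup_{k\psi k^{-1}}V_m)\bigr|\le C(h_A)\|\psi_A\|+C(h_B)\|\psi_B\| ,$$
where $h_A,h_B$ are the genera of $G_A,G_B$. The right side does not depend on $\psi$. In the same way $d(Y^0_{S^0,\psi})$ and $d(V_{l^0}\cup_\psi V_{m^0})$ differ by a bound independent of $\psi$.

**Step 4: the two handlebody gluings agree.** The map $k$ takes meridians to meridians, so it extends to $V_{l^0}\to V_l$ and $V_{m^0}\to V_m$. A glued pair $s\sim\psi(s)$ goes to $k(s)\sim k\psi(s)=(k\psi k^{-1})(k(s))$. So $V_{l^0}\cup_\psi V_{m^0}\cong V_l\cup_{k\psi k^{-1}}V_m$, preserving orientation, and their $d$-invariants are equal. $\square$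

**End of the proof of Theorem 2.** Let $(Y,S)$ have genus $g\ge2$. Let $Y^0=S^3$, and let $S^0\subset S^3$ and $\phi^0\in\mathcal I(S^0)$ be the genus $g$ surface and the element from Section 7, so that $d(Y^0_{S^0,(\phi^0)^n})$ is $-2\lceil n/2\rceil$ for $n\ge0$ and $0$ for $n\le0$ (stabilizing the surface did not change the reglued manifolds). With $k$ from Proposition C put $\phi=k\phi^0k^{-1}\in\mathcal I(S)$, so $\phi^n=k(\phi^0)^nk^{-1}$. Proposition C gives
$$d(Y_{S,\phi^n})=-2\lceil n/2\rceil+O(1)=-n+O(1)\ \ (n\ge0),\qquad d(Y_{S,\phi^n})=O(1)\ \ (n\le0).$$
So for $g\ge2$ the abelian group $\langle\phi\rangle\le\mathcal I(S)$ has unbounded $d$. For $g\le1$, $\mathcal I(S)$ is trivial and boundedness holds. Finally, (3) is the upper bound; since $\|\phi^n\|\le|n|\,\|\phi\|$, no cyclic subgroup can do better than linear growth. $\blacksquare$
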